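# Equal-radius balls do not control coarse Hellyness

## 1. A square prism with a receding cut

Here is the object on which everything turns. Fix integers $N,T\ge 1$ and a function $j:\{0,1,\dots,T\}\to\mathbb Z$ with

$$\textbf{(J1)}\qquad j(0)=0,\qquad j(T)=2N,\qquad j(t)\le j(t+1)\le j(t)+2\quad (0\le t<T).$$

Put $f(t)=2t-j(t)$ and let
$$Y=\{(u,v,t)\in\mathbb Z^3:\ 0\le t\le T,\ |u-t|\le N,\ |v-t|\le N,\ u+v\ge f(t)\}.$$
The graph $G=G(N,T,j)$ has vertex set $Y$, and two vertices are adjacent when their distance
$$d_\infty\big((u,v,t),(u',v',t')\big)=\max(|u-u'|,|v-v'|,|t-t'|)$$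
equals $1$.

To see $Y$, look at it one height $t$ at a time and write $p=u-t$, $q=v-t$. The slice at height $t$ is the square $[-N,N]^2$ of integer points $(p,q)$, cut by the half-plane $p+q\ge -j(t)$. At $t=0$ the cut runs along a diagonal of the square, and half of the square survives. As $t$ grows the cut recedes, because $j$ is nondecreasing, and at $t=T$ the condition is $p+q\ge -2N$, which removes nothing. So $j$ records how far the cut has receded. I shall call the inequality $u+v\ge f(t)$ the wall.

Four consequences of (J1) will be used constantly: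

- $f(0)=0$;
- $f$ is nondecreasing and $f(t+1)\le f(t)+2$, since $f(t+1)-f(t)=2-(j(t+1)-j(t))\in\{0,1,2\}$;
- $f(t)\le 2t$, since $j\ge 0$;
- $T\ge N$, since $2N=j(T)\le 2T$.

**Running example.** Take $N=3$, $T=7$ and

| $t$ | 0 | 1 | 2 | 3 | 4 | 5 | 6 | 7 |
|---|---|---|---|---|---|---|---|---|
| $j(t)$ | 0 | 0 | 0 | 2 | 4 | 4 | 4 | 6 |
| $f(t)$ | 0 | 2 | 4 | 4 | 4 | 6 | 8 | 8 |

In $[-3,3]^2$ there are $7-s$ points with $p+q=-s$ for $0\le s\le 6$. Hence the slices with $j=0,2,4,6$ have $28$, $49-(4+3+2+1)=39$, $49-(2+1)=46$ and $49$ points, and $Y$ has $3\cdot 28+39+3\cdot 46+49=310$ points.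

Consider $x_1=(-3,3,0)$ and $x_3=(4,4,7)$, both in $Y$, with $d_\infty(x_1,x_3)=7$. A path of length $7$ between them must raise $u$ and $t$ by one at every step. Keeping $v=3$ on the way is not allowed: $(-1,3,2)$ has $u+v=2<4=f(2)$. But one can climb over the wall at no cost:
$$(-3,3,0),(-2,4,1),(-1,5,2),(0,5,3),(1,5,4),(2,5,5),(3,5,6),(4,4,7),$$
with sums $u+v=0,2,4,5,6,7,8,8$, each at least $f(t)$.

What is the graph for? It separates two conditions on families of balls in graphs. One allows balls of different radii; the other speaks only of balls of a common radius. In $G(N,T,j)$, three balls of radii $N$, $N$ and $T-N$ will behave badly, while all families of equal radius behave well, provided that $j$ grows slowly.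

## 2. Coarse Helly graphs and the condition $(U_\alpha)$

Throughout, graphs are finite and connected, $d$ is the shortest-path metric, radii are nonnegative integers, and $B_r(x)=\{v: d(v,x)\le r\}$.

**Definition.** For an integer $\alpha\ge0$, a graph is *$\alpha$-coarse Helly* if for every family of pairwise intersecting balls $B_{r_i}(x_i)$, $i\in I$, with arbitrary radii, $\bigcap_{i\in I} B_{r_i+\alpha}(x_i)\ne\emptyset$. A $0$-coarse Helly graph is called *Helly*.

**Definition.** A graph satisfies $(U_\alpha)$ if for every $r\ge 0$ and every family of pairwise intersecting balls $B_r(x_i)$, $i\in I$, of the same radius $r$, $\bigcap_{i\in I}B_{r+\alpha}(x_i)\neq\emptyset$.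

Clearly $\alpha$-coarse Helly implies $(U_\alpha)$. Since balls grow with their radius, $(U_\alpha)$ implies $(U_{\alpha+1})$, and $\alpha$-coarse Helly implies $(\alpha+1)$-coarse Helly. The paper "On $G^p$-unimodality of radius functions in graphs: structure and algorithms" by Jérémie Chalopin, Victor Chepoi, Feodor Dragan, Guillaume Ducoffe and Yann Vaxès (arXiv:2503.15011, 2025) asks, as a reformulation of a question of Dragan and Guarnera, whether the converse holds with the same constant: is $G$ $\alpha$-coarse Helly if and only if it satisfies $(U_\alpha)$?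

One fact turns statements about balls into statements about distances. In a connected graph,
$$B_r(x)\cap B_s(y)\ne\emptyset\iff d(x,y)\le r+s. \tag{2.1}$$
The forward direction is the triangle inequality. For the other one, take a geodesic from $x$ to $y$: its vertex at distance $\min(r,d(x,y))$ from $x$ is at distance at most $s$ from $y$.

**Small cases.** If some ball in a pairwise intersecting family has radius $0$, its centre lies in every other ball, so there is nothing to prove. The same holds for families of at most two balls. So the first interesting families have three balls and positive radii.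

The $4$-cycle fails $(U_0)$: its vertices are pairwise at distance at most $2$, so the four unit balls pairwise intersect, but no vertex is within distance $1$ of all four. On the other hand it is $1$-coarse Helly: if some radius is $0$ we are done, and otherwise every inflated ball has radius at least $2$ and is the whole graph. Here the two conditions agree, for $\alpha=0$ (both fail) and for $\alpha\ge 1$ (both hold).

The results of these notes are as follows.

**Theorem A.** There is an explicit graph $G$ (fewer than $400$ vertices) satisfying $(U_1)$ that is not $1$-coarse Helly.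

**Theorem B.** For every $K\ge1$ there is a finite connected graph satisfying $(U_1)$ that is not $K$-coarse Helly; three balls with two different radii witness this. Hence the equivalence fails for every $\alpha\ge1$, and there is no function $\varphi$ for which $(U_\alpha)$ implies $\varphi(\alpha)$-coarse Helly for some $\alpha\ge 1$ and all $G$.

**Theorem C.** For $\alpha=0$ the equivalence is true. So it holds exactly for $\alpha=0$.

In particular the statement "for every finite connected $G$ and every $\alpha\ge0$, $\alpha$-coarse Helly is equivalent to $(U_\alpha)$" is false.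

## 3. Equalizing radii with tails

A natural way to try to prove the equivalence is to make all radii equal. Suppose $G$ satisfies $(U_\alpha)$ and we are given pairwise intersecting balls $B_{r_i}(x_i)$ with all $r_i\le R$. If we could move each centre $x_i$ backwards by $R-r_i$, away from everything, we could use radius $R$ for all of them.

We can certainly do so in a larger graph. Let $G^+$ arise from $G$ by attaching to each vertex $x$ a path $x=x^0,x^1,\dots,x^R$ with new vertices $x^1,\dots,x^R$. Take the centres $x_i^{R-r_i}$. If $x_i\neq x_k$, their distance is $d(x_i,x_k)+(R-r_i)+(R-r_k)\le 2R$ by (2.1), and if $x_i=x_k$ it is $|r_i-r_k|\le 2R$. So the balls of radius $R$ around them pairwise intersect in $G^+$. Suppose now that $G^+$ satisfies $(U_\alpha)$. Then there is a vertex $z$ within $R+\alpha$ of all these centres. Say $z=p^h$ with $p\in V(G)$ and $0\le h\le R$. If $x_i\ne p$, then $h+d(p,x_i)+(R-r_i)\le R+\alpha$, so $d(p,x_i)\le r_i+\alpha$. If $x_i=p$, then $d(p,x_i)=0$. So $p$ lies in all the balls $B_{r_i+\alpha}(x_i)$ of $G$, as wanted.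

The argument stops at exactly one place: the hypothesis $(U_\alpha)$ is given for $G$, and we used it for $G^+$. The condition $(U_\alpha)$ for $G$ tests only centres that are in $G$, and nothing guarantees a vertex of $G$ lying $R-r_i$ "behind" $x_i$. This gap cannot be closed. If $G$ is as in Theorem A and $R$ is at least all radii in the family that witnesses the failure, then by what we just proved $G^+$ must fail $(U_1)$, although $G$ satisfies it.

So a counterexample should have a mixed family in which the balls of small radius sit at a place with nothing behind them. In $G(N,T,j)$ this place is the bottom slice $t=0$.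

## 4. The metric of $G(N,T,j)$

Before any ball can be discussed we need the distances.

**Lemma 1.** Assume (J1). Then $G(N,T,j)$ is connected and its graph metric equals $d_\infty$.

*Proof.* Every edge has $d_\infty$-length $1$, so the graph distance is at least $d_\infty$. For the converse we show that two vertices with $d_\infty(y,y')=D$ are joined by a path of length at most $D$, by induction on $D$. This is clear for $D\le1$. For $D\ge 2$, after exchanging $y$ and $y'$ if necessary, write $y=(u,v,t)$, $y'=(u',v',t')$ with $t\le t'$. It is enough to find $z\in Y$ with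
$$d_\infty(y,z)\le 1,\qquad d_\infty(z,y')\le D-1.$$

**Step 1: choosing $z$.** The wall is a lower bound on $u+v$ that gets worse as $t$ grows. So we raise $t$ only when forced, and then take both other coordinates as large as all the upper bounds allow. Let $t_z=t$ if $t'-t\le D-1$, and $t_z=t+1$ if $t'-t=D$. In both cases
$$0\le t_z\le T,\quad |t_z-t|\le 1,\quad |t_z-t'|\le D-1,\quad t'-D+1\le t_z\le t+1.$$
(In the second case $t+1\le t'\le T$ and $t_z=t'-D+1$.) Put
$$u_z=\min(u+1,\;u'+D-1,\;t_z+N),\qquad v_z=\min(v+1,\;v'+D-1,\;t_z+N),$$
and $z=(u_z,v_z,t_z)$.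

**Step 2: the coordinate bounds.** The upper bounds needed hold by definition; we check the lower bounds, that is,
$$u_z\ge\max(u-1,\;u'-D+1,\;t_z-N).$$
Each of the three terms in the minimum must be at least each of the three terms in the maximum.

- The term $u+1$: it is at least $u-1$; it is at least $u'-D+1$ because $u'-u\le D$; and $u+1\ge t-N+1\ge t_z-N$.
- The term $u'+D-1$: it is at least $u-1$ because $u-u'\le D$; it is at least $u'-D+1$ because $D\ge1$; and $u'+D-1\ge t'-N+D-1\ge t_z-N$, because $t_z\le t+1\le t'+1\le t'+D-1$, using $D\ge 2$.
- The term $t_z+N$: we have $t_z+N\ge t+N\ge u\ge u-1$; next $t_z+N\ge t'-D+1+N\ge u'-D+1$; and $t_z+N\ge t_z-N$.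

Since $Y$ is symmetric in $u$ and $v$, the same holds for $v_z$. Hence $d_\infty(z,y)\le1$, $d_\infty(z,y')\le D-1$, $|u_z-t_z|\le N$ and $|v_z-t_z|\le N$. What remains is the wall: $u_z+v_z\ge f(t_z)$.

**Step 3: the wall when $t_z=t$.** If $u_z\ge u$ and $v_z\ge v$, then $u_z+v_z\ge u+v\ge f(t)$. Otherwise, by symmetry, $u_z<u$. Since $u+1>u$ and $t+N\ge u$, the minimum defining $u_z$ is attained by $u'+D-1$. As $u'\ge u-D$, we get $u_z=u'+D-1\ge u-1$, so $u_z=u-1$. Now see which term gives $v_z$.

- If $v_z=v+1$, the sum is $u+v\ge f(t)$.
- If $v_z=t+N$, the sum is $u'+D-1+t+N\ge t'+t+D-1\ge 2t\ge f(t)$, using $u'\ge t'-N$ and $t'\ge t$.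
- If $v_z=v'+D-1$, the sum is $u'+v'+2D-2\ge u'+v'\ge f(t')\ge f(t)$.

**Step 4: the wall when $t_z=t+1$, so $t'=t+D$.** Here $u+1\le t+N+1=t_z+N$, and likewise for $v$, so the third terms in the minima can be ignored.

- If $u_z=u+1$ and $v_z=v+1$, the sum is $u+v+2\ge f(t)+2\ge f(t+1)$.
- If $u_z=u'+D-1$ and $v_z=v'+D-1$, the sum is at least $u'+v'\ge f(t')\ge f(t+1)$.
- If $u_z=u+1$ and $v_z=v'+D-1$, the sum is $u+v'+D\ge u'+v'\ge f(t')\ge f(t+1)$, using $u\ge u'-D$. The remaining case is symmetric.

So $z\in Y$. By induction there is a path of length at most $D-1$ from $z$ to $y'$, and adding the step from $y$ to $z$ gives length at most $D$. $\square$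

## 5. Three balls of radii $N$, $N$, $T-N$

The next lemma gives the bad mixed family. It also uses only (J1).

**Lemma 2.** Assume (J1). Let $0\le\alpha\le N$ be an integer with $f(N-\alpha)>2\alpha$. Then $G(N,T,j)$ is not $\alpha$-coarse Helly; the balls of radii $N$, $N$, $T-N$ around
$$x_1=(-N,N,0),\qquad x_2=(N,-N,0),\qquad x_3=(T-N,T-N,T)$$
witness this.

*Proof.*

**Step 1: the family is legitimate.** The points lie in $Y$: for $x_1$ and $x_2$ we have $u+v=0=f(0)$, and for $x_3$ we have $u+v=2T-2N=f(T)$, because $j(T)=2N$; the bounds $|u-t|,|v-t|\le N$ hold with equality. The radius $T-N$ is nonnegative because $T\ge N$. By Lemma 1, $d(x_1,x_2)=2N$, and for $i=1,2$ we have $d(x_i,x_3)=\max(T,|T-2N|)$. Since $T\ge N$, we have $-T\le T-2N\le T$, so this distance is $T=N+(T-N)$. By (2.1) the three balls pairwise intersect.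

**Step 2: the inflated balls have no common point.** Suppose $y=(u,v,t)\in Y$ lies in all three balls inflated by $\alpha$. From $x_1$: $u+N\le N+\alpha$, so $u\le\alpha$. From $x_2$: $v\le\alpha$. From $x_3$: $T-t\le T-N+\alpha$, so $t\ge N-\alpha\ge0$. Since $f$ is nondecreasing,
$$2\alpha\ge u+v\ge f(t)\ge f(N-\alpha)>2\alpha,$$
a contradiction. $\square$

So for a bad mixed family we want $f$ to be steep at the start: $j$ should stay small up to about height $N$. But (J1) also demands that $j$ reach $2N$ at the end, because otherwise $x_3$ is not in $Y$. How fast may $j$ rise?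

**A drop that is too fast.** Take $T=2N$, with $j(t)=0$ for $t\le N$ and $j(t)=2(t-N)$ for $N\le t\le 2N$. This satisfies (J1), and $f(N-\alpha)=2(N-\alpha)>2\alpha$ as soon as $2\alpha<N$. So Lemma 2 applies for all such $\alpha$. But now the radii are $N,N,T-N=N$: the family has equal radii, and the graph fails $(U_\alpha)$ for every $\alpha<N/2$. The steep wall is right; the fast drop spoils the equal-radius condition.

**How much an equal-radius family can lose.** Let $M\subseteq Y$ be a set of centres with pairwise distances at most $2\rho$. Let $\tau$ be the largest $t$-coordinate on $M$, put $\sigma=\tau-\rho$, and let $u_{\min},v_{\min}$ be the smallest $u$- and $v$-coordinates on $M$. A common point of the balls of radius $\rho+1$ has $u\le u_{\min}+\rho+1$, $v\le v_{\min}+\rho+1$, $t\ge\sigma-1$. When $\sigma\ge1$, the wall therefore makes it necessary that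
$$f(\sigma-1)\le S+2,\qquad\text{where } S=u_{\min}+v_{\min}+2\rho .$$
What do we know about $S$? Some centre $(u_3,v_3,\tau)$ has height $\tau$. It satisfies $u_3+v_3\ge f(\tau)$, and $u_{\min}\ge u_3-2\rho$, $v_{\min}\ge v_3-2\rho$. Hence
$$S\ge f(\tau)-2\rho=2\sigma-j(\tau). \tag{5.1}$$
We want $S+2\ge f(\sigma-1)=2\sigma-2-j(\sigma-1)$. By (5.1) it suffices that
$$j(\tau)-j(\sigma-1)\le 4,\qquad \tau=\sigma+\rho .$$
The allowance of $4$ has two sources: $2$ from enlarging the bounds on $u$ and on $v$ by one each, and $2$ from lowering $t$ by one.

This cannot be asked for all $\rho$, since $j$ rises by $2N$ in total. But if $\rho$ is large compared with $\sigma+N$, then (5.1) is not needed: all coordinates satisfy $u,v\ge t-N\ge -N$, so $S\ge 2\rho-2N$, which is already large. Precisely, $2\rho-2N+2\ge 2(\sigma-1)$ as soon as $\rho\ge\sigma+N-2$. In the other case, $\rho\le\sigma+N-3$, we have $\tau\le 2\sigma+N-3=2(\sigma-1)+N-1$. So what we need is a bound on the growth of $j$ when its argument about doubles: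

$$\textbf{(J2)}\qquad j(t')-j(t)\le4\quad\text{whenever } 0\le t\le t'\le\min\{T,\,2t+N-1\}.$$

A function of logarithmic growth does this and still reaches $2N$ if $T$ is large. Such a $j$ makes the third radius $T-N$ of Lemma 2 much larger than $N$, which is exactly what equal-radius families cannot imitate.

## 6. Under (J2), balls of equal radius meet after inflation by one

**Lemma 3.** Assume (J1) and (J2). Then $G(N,T,j)$ satisfies $(U_1)$.

*Proof.* An empty family is trivial. Let $M\subseteq Y$ be the nonempty set of centres of a family of pairwise intersecting balls of radius $\rho\ge0$. By Lemma 1 and (2.1), $d_\infty(m,m')\le 2\rho$ for all $m,m'\in M$. Let $u_{\min},u_{\max},v_{\min},v_{\max},t_{\min}$ be the extreme coordinates over $M$, let $\tau=t_{\max}$, and put $\sigma=\tau-\rho$.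

**Step 1: the candidate.** As in Lemma 1, we go as low as possible in $t$ and then as high as possible in $u$ and $v$. Let
$$t_0=\max(0,\sigma-1),\quad u_0=\min(u_{\min}+\rho+1,\;t_0+N),\quad v_0=\min(v_{\min}+\rho+1,\;t_0+N).$$
We claim that $y=(u_0,v_0,t_0)$ lies in $Y$ and that $d_\infty(y,m)\le\rho+1$ for all $m\in M$. By Lemma 1 this puts $y$ in all balls $B_{\rho+1}(m)$.

**Step 2: the $t$-coordinate is close to all centres.** We have $0\le t_0\le T$, because $\sigma-1<\tau\le T$. Since $t_0\ge\tau-\rho-1$, every $m\in M$ with $t$-coordinate $t_m$ satisfies $t_m-t_0\le\rho+1$. Since $\tau\le t_{\min}+2\rho$, we have $\sigma-1\le t_{\min}+\rho-1$; also $0\le t_{\min}+\rho$. Hence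
$$t_0\le t_{\min}+\rho, \tag{6.1}$$
so $t_0-t_m\le\rho$.

**Step 3: the $u$- and $v$-coordinates.** By symmetry we treat $u_0$. By definition $u_0\le u_{\min}+\rho+1$ and $u_0\le t_0+N$. We also need $u_0\ge u_{\max}-\rho-1$ and $u_0\ge t_0-N$, and check them for both terms of the minimum.

- $u_{\min}+\rho+1\ge u_{\max}-\rho-1$, because $u_{\max}-u_{\min}\le2\rho$.
- $u_{\min}+\rho+1\ge t_{\min}-N+\rho+1\ge t_0-N$, by (6.1).
- $t_0+N\ge\tau-\rho-1+N\ge u_{\max}-\rho-1$, because every centre has $u\le t+N\le\tau+N$.
- $t_0+N\ge t_0-N$.

Now every condition holds except possibly the wall.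

**Step 4: the wall when a bound $t_0+N$ is active.** If $u_0=v_0=t_0+N$, then $u_0+v_0\ge2t_0\ge f(t_0)$. If $u_0=t_0+N$ and $v_0=v_{\min}+\rho+1$, then $v_0\ge t_{\min}-N+\rho+1$, so by (6.1)
$$u_0+v_0\ge t_0+t_{\min}+\rho+1\ge 2t_0\ge f(t_0).$$
The case with $u$ and $v$ exchanged is the same.

**Step 5: the wall when $u_0=u_{\min}+\rho+1$ and $v_0=v_{\min}+\rho+1$.** Then $u_0+v_0=S+2$ with $S=u_{\min}+v_{\min}+2\rho$.

*If $t_0=0$.* Let $m_1=(u_1,v_1,t_1)\in M$ attain $u_1=u_{\min}$. Since $v_1\le v_{\min}+2\rho$, we get $S\ge u_1+v_1\ge f(t_1)\ge f(0)=0$. So $S+2\ge0=f(t_0)$.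

*If $t_0\ge1$.* Then $t_0=\sigma-1$. Suppose first that $\rho\ge\sigma+N-2$. All vertices of $Y$ have $u,v\ge t-N\ge -N$, so
$$S+2\ge-2N+2\rho+2\ge2\sigma-2=2t_0\ge f(t_0).$$
Suppose now that $\rho\le\sigma+N-3$. Let $m_3=(u_3,v_3,\tau)\in M$. Since $u_{\min}\ge u_3-2\rho$ and $v_{\min}\ge v_3-2\rho$,
$$S+2\ge u_3+v_3-2\rho+2\ge f(\tau)-2\rho+2=2\sigma+2-j(\tau).$$
Put $a=\sigma-1\ge1$. Then $a\le\tau\le T$ and $\tau=\sigma+\rho\le2\sigma+N-3=2a+N-1$. So (J2) applies to $t=a$, $t'=\tau$ and gives $j(\tau)\le j(\sigma-1)+4$. Therefore
$$S+2\ge2\sigma+2-4-j(\sigma-1)=2(\sigma-1)-j(\sigma-1)=f(t_0).$$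

So $y\in Y$, and the claim is proved. $\square$

## 7. A graph with fewer than 400 vertices

**Proof of Theorem A.** Take the running example, $N=3$, $T=7$, with the table of Section 1. Condition (J1) holds: the values of $j$ start at $0$, end at $6=2N$, and have steps $0,0,2,2,0,0,2$. For (J2), since $j$ is nondecreasing it is enough to test the largest allowed $t'=\min(7,2t+2)$:

- $t=0$: $j(2)-j(0)=0$;
- $t=1$: $j(4)-j(1)=4$;
- $t=2$: $j(6)-j(2)=4$;
- $t=3$: $j(7)-j(3)=4$;
- $t\ge4$: $j(7)-j(t)\le2$.

By Lemma 1, $G$ is connected, and by Lemma 3 it satisfies $(U_1)$. Since $f(N-1)=f(2)=4>2$, Lemma 2 with $\alpha=1$ shows that $G$ is not $1$-coarse Helly. Finally $|Y|\le 8\cdot49=392$. $\blacksquare$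

It is worth seeing both phenomena in numbers. The bad family has centres $x_1=(-3,3,0)$, $x_2=(3,-3,0)$, $x_3=(4,4,7)$ with radii $3,3,4$; the distances are $6,7,7$. After inflation by one, a common point would have $u\le1$, $v\le1$ and $t\ge2$, so $u+v\le2$, while $f(t)\ge f(2)=4$.

With equal radii, the same three centres need $\rho=4$ to intersect pairwise. Then $\tau=7$, $\sigma=3$, $t_0=2$, $u_0=v_0=\min(-3+5,\,2+3)=2$, and Lemma 3 gives $y=(2,2,2)$. It satisfies the wall with equality, $2+2=f(2)$, and it is at distance exactly $5=\rho+1$ from each of $x_1,x_2,x_3$.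

## 8. A logarithmic cut and unbounded failure

**Proof of Theorem B.** Given $K\ge1$, let
$$N=2K+1,\qquad T=N(4^N-1),\qquad j(t)=\Big\lfloor\log_2\frac{t+N}{N}\Big\rfloor .$$

**Step 1: (J1).** We have $j(0)=0$. Since $(T+N)/N=4^N$, also $j(T)=2N$. Clearly $j$ is nondecreasing. Since $t+1+N\le2(t+N)$, the logarithm increases by at most $1$ from $t$ to $t+1$, hence so does its integer part.

**Step 2: (J2).** If $t\le t'\le2t+N-1$, then $t'+N\le2t+2N-1<2(t+N)$, so $j(t')\le j(t)+1\le j(t)+4$.

**Step 3: the graph.** By Lemmas 1 and 3, $G=G(N,T,j)$ is a finite connected graph satisfying $(U_1)$, hence $(U_\alpha)$ for every $\alpha\ge1$. Since $0\le N-K=K+1<N$, we have $j(N-K)=0$, so $f(N-K)=2K+2>2K$. By Lemma 2 with $\alpha=K\le N$, the graph is not $K$-coarse Helly. The witness consists of three balls of radii $N$, $N$ and $T-N=N(4^N-2)\ne N$.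

**Step 4: the consequences.** Let $\alpha\ge1$. Taking $K=\alpha$ gives a graph that satisfies $(U_\alpha)$ and is not $\alpha$-coarse Helly, so the equivalence fails for this $\alpha$. Now suppose that, for some $\alpha\ge1$, $(U_\alpha)$ implied $\varphi(\alpha)$-coarse Helly for all graphs. The graph for $K=\max(1,\varphi(\alpha))$ satisfies $(U_\alpha)$ but is not $K$-coarse Helly, hence not $\varphi(\alpha)$-coarse Helly. This is a contradiction. $\blacksquare$

## 9. Constant zero: clique-Helly graphs and simple connectivity

For $\alpha=0$ the picture is different, because Hellyness can be tested by one local and one topological condition. We recall the notions.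

**Definition.** A graph is *clique-Helly* if every family of pairwise intersecting maximal cliques has a common vertex. The *clique complex* of a graph is the simplicial complex whose simplices are the nonempty cliques.

By the textbook description of the fundamental group of a simplicial complex, the clique complex of a connected graph is simply connected if and only if every closed edge-walk is *null-homotopic*: it can be reduced to a one-vertex walk by inserting or deleting backtracks ($xyx$ and $x$ are exchanged) and by pushing across triangles ($xyz$ and $xz$ are exchanged when $x,y,z$ are pairwise adjacent). Whether a closed walk is null-homotopic does not depend on the chosen base vertex on it, nor on conjugation by a walk.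

**Two examples.** The $4$-cycle is clique-Helly: its maximal cliques are its edges, and at most two different edges can pairwise intersect. But its clique complex is a circle, which is not simply connected. Next take a triangle $abc$ and glue a triangle to each of its edges, giving maximal cliques $\{a,b,c\}$, $\{a,b,z\}$, $\{b,c,x\}$, $\{c,a,y\}$. The clique complex is a triangulated disc, so it is simply connected. But the last three cliques pairwise intersect, and $\{a,b,z\}\cap\{b,c,x\}=\{b\}$ is not contained in $\{c,a,y\}$, so the graph is not clique-Helly.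

We use the local-to-global theorem for Helly graphs from Chalopin, Chepoi, Hirai, Osajda, *Weakly modular graphs and nonpositive curvature*, Memoirs AMS 268 (2020), no. 1309: *a finite connected graph is Helly if and only if it is clique-Helly and its clique complex is simply connected.*

**Proof of Theorem C.** A Helly graph satisfies $(U_0)$ trivially. Conversely, let $G$ be finite, connected, and satisfy $(U_0)$. We verify the two conditions of the theorem just quoted.

**Step 1: $G$ is clique-Helly.** We use $(U_0)$ with $r=1$. Let $K_i$, $i\in I$, be pairwise intersecting maximal cliques (for an empty family there is nothing to show). For $x\in K_i$ and $y\in K_k$, where $i=k$ is allowed, any vertex of $K_i\cap K_k$ lies in $B_1(x)\cap B_1(y)$. So the unit balls around all vertices of $\bigcup_iK_i$ pairwise intersect. By $(U_0)$ there is a vertex $z$ that is equal or adjacent to every vertex of every $K_i$. Then $K_i\cup\{z\}$ is a clique, and by maximality $z\in K_i$, for each $i$.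

**Step 2: short closed walks.** This prepares a minimality argument. There is no closed walk of length $1$. A closed walk of length $0$ is a single vertex, one of length $2$ is a backtrack, and one of length $3$ runs around a triangle. So all closed walks of length at most $3$ are null-homotopic.

**Step 3: the clique complex is simply connected.** We cone off a shortest bad walk from a centre given by $(U_0)$. Suppose some closed edge-walk is not null-homotopic, and let $C=(c_0,c_1,\dots,c_{L-1},c_0)$ be a shortest one. By Step 2, $L\ge4$. Going along $C$ the shorter way, we see that the vertices $c_i$ have pairwise distances at most $\lfloor L/2\rfloor$. Put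
$$\rho=\Big\lceil\tfrac12\lfloor L/2\rfloor\Big\rceil .$$
Then $2\rho\ge\lfloor L/2\rfloor$, so by (2.1) the balls $B_\rho(c_i)$ pairwise intersect. By $(U_0)$ there is a vertex $c$ with $d(c,c_i)\le\rho$ for all $i$.

Let $P_i$ be a geodesic from $c$ to $c_i$, and read indices modulo $L$. In the product over $i=0,1,\dots,L-1$ of the closed walks
$$P_i\,(c_ic_{i+1})\,P_{i+1}^{-1}$$
based at $c$, the inner pairs $P_{i+1}^{-1}P_{i+1}$ cancel by deleting backtracks, and $P_0\,C\,P_0^{-1}$ remains. Each factor has length at most $2\rho+1$, and we check that $2\rho+1<L$. For $L=4,5$ we have $\rho=1$ and $2\rho+1=3<L$. For $L\ge6$, from $2\rho\le\lfloor L/2\rfloor+1$ we get $2\rho+1\le L/2+2<L$. So each factor is shorter than $C$ and, by the choice of $C$, null-homotopic. Hence $P_0CP_0^{-1}$ is null-homotopic, and so is its conjugate $C$, a contradiction.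

By the quoted theorem, $G$ is Helly, that is, $0$-coarse Helly. So the equivalence holds for $\alpha=0$; by Theorem B it fails for every $\alpha\ge1$. $\blacksquare$
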